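# Hyperplanes with a large contact locus: an inequality that holds for points and fails for schemes

## Contact schemes, their spans, and the bound for $r\le 1$

Fix a projective variety $X\subset\mathbb P^n$ and look at the hyperplanes tangent to it. Some are tangent at one point only, others along a larger locus. Ask that this contact locus span a linear space of dimension at least $r$. How many parameters can a family of such hyperplanes have? One may expect every extra dimension of the span to cost one dimension of the family, so that the answer is at most $n-r-1$. The question whether this is so comes from Roland Abuaf, "Theorems on tangencies in projective and convex geometry", arXiv:1103.0877 (2011). We first make it precise, then prove the easy cases $r=0$ and $r=1$, and then ask what changes for $r\ge2$.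

Everything is over $\mathbb C$. The variety $X\subset\mathbb P^n$ is irreducible and non-degenerate, which means that no hyperplane contains it. The dual space $(\mathbb P^n)^*$ parametrizes hyperplanes, and $H^\perp\in(\mathbb P^n)^*$ is the point corresponding to the hyperplane $H$. In homogeneous coordinates $z$ on $\mathbb P^n$ and $h$ on $(\mathbb P^n)^*$ we write $z\cdot h=\sum_k z_kh_k$, so $z$ lies on the hyperplane $h$ exactly when $z\cdot h=0$. For a point $z\in\mathbb P^n$ we write $z^\perp\subset(\mathbb P^n)^*$ for the hyperplane $\{h: z\cdot h=0\}$.

**Definition (conormal variety, dual variety).** The conormal variety $C_X\subset\mathbb P^n\times(\mathbb P^n)^*$ is the Zariski closure, with its reduced structure, of the set of pairs $(z,H^\perp)$ with $z\in X_{\mathrm{sm}}$ and $T_{X,z}\subset H$, where $T_{X,z}$ is the embedded projective tangent space. With $p_2$ the second projection, the dual variety is $X^*=p_2(C_X)$.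

**Definition (contact scheme).** For $H^\perp\in X^*$, the contact scheme $X_H$ is the scheme-theoretic fiber of $p_2|_{C_X}$ over $H^\perp$, a closed subscheme of $\mathbb P^n\times\{H^\perp\}\cong\mathbb P^n$. Concretely, at a point $P=(z,H^\perp)\in C_X$ its ideal is $\mathfrak m_{H^\perp}\mathcal O_{C_X,P}$.

**Definition (span).** The span $\langle X_H\rangle$ is the smallest linear subspace of $\mathbb P^n$ that contains the scheme $X_H$, that is, the common zero locus of the linear forms that vanish on the scheme $X_H$. Hence
$$\dim\langle X_H\rangle=n-\dim\{\text{linear forms vanishing on }X_H\}.\tag{1}$$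

**Definition (the loci studied).** For $0\le r\le n-1$ let
$$X^*\langle r\rangle=\{H^\perp\in X^*:\dim\langle X_H\rangle\ge r\}.$$
The dimension of a subset of $(\mathbb P^n)^*$ is that of its Zariski closure, and $\dim\emptyset=-1$.

The question is whether
$$\dim X^*\langle r\rangle\le n-r-1\tag{2}$$
always holds.

An example shows what the scheme structure does. Take a plane curve given near a point by $Y=X^3$ in affine coordinates, parametrized by $t\mapsto(t,t^3)$. The tangent line at $t$ is $Y=3t^2X-2t^3$, so in the coordinates $(m,b)$ of lines $Y=mX+b$ it is $(3t^2,-2t^3)$. The curve is smooth at the flex $t=0$, so near there $C_X$ is isomorphic to the curve, with coordinate $t$. The fiber over $(m,b)=(0,0)$ has ideal $(3t^2,-2t^3)=(t^2)$. Thus the flex tangent $H$ has at this point a contact scheme of length $2$. As a set it is one point, which spans only itself; as a scheme it spans the line $H$.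

If $X=\mathbb P^n$, then $C_X=\emptyset$ and all the inequalities below are trivial. From now on $X\ne\mathbb P^n$. We use the following standard facts.

- $C_X$ is irreducible of dimension $n-1$: over $X_{\mathrm{sm}}$ it is a bundle of projective spaces of dimension $n-1-\dim X$.
- Generic smoothness in characteristic $0$: a dominant morphism of smooth irreducible varieties is submersive over a dense open subset of the target.
- Reflexivity in characteristic $0$: $C_X=C_{X^*}$ (for example Kleiman, *Tangency and duality*; Gelfand–Kapranov–Zelevinsky, *Discriminants, Resultants and Multidimensional Determinants*, Ch. 1).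

Two consequences will be used throughout. First, $C_X$ is reduced and lies in the incidence variety $\{z\cdot h=0\}$, so $X_H\subset H$ as schemes. Second, the set of pairs $(z,h)$ with $h\in X^*_{\mathrm{sm}}$ and $T_{X^*,h}\subset z^\perp$ is closed in $\mathbb P^n\times X^*_{\mathrm{sm}}$, and $C_{X^*}$ is the closure of this set; so reflexivity gives
$$(z,h)\in C_X,\ h\in X^*_{\mathrm{sm}}\quad\Longrightarrow\quad T_{X^*,h}\subset z^\perp ,\tag{3}$$
and every such pair occurs.

**Proposition 1.** Let $n\ge2$. For every $X$ we have $\dim X^*\langle0\rangle\le n-1$, and $\dim X^*\langle r\rangle\le n-2$ for $1\le r\le n-1$. In particular (2) holds for $r=0$ and $r=1$.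

*Proof.* For $r=0$: $\dim X^*\le\dim C_X=n-1$.

Let $r\ge1$. If $\dim X^*\le n-2$ there is nothing to prove, so suppose that $X^*$ is a hypersurface. Over $h\in X^*_{\mathrm{sm}}$ there is exactly one $z$ with $T_{X^*,h}\subset z^\perp$, because both sides have dimension $n-1$. By (3), $C_X\cap p_2^{-1}(X^*_{\mathrm{sm}})$ is the graph of the morphism $h\mapsto z$ (the projectivization of the conormal line bundle of $X^*_{\mathrm{sm}}$), with its reduced structure. So $p_2$ is an isomorphism from it onto $X^*_{\mathrm{sm}}$. Hence for $H^\perp\in X^*_{\mathrm{sm}}$ the scheme $X_H$ is one reduced point and $\dim\langle X_H\rangle=0$. Therefore $X^*\langle r\rangle\subset\mathrm{Sing}\,X^*$, which has dimension at most $n-2$. For $r=1$ this is $n-r-1$. $\blacksquare$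

For plane curves ($n=2$) this settles everything. For $r\ge2$ the proof still gives $n-2$, but (2) asks for less: inside $\mathrm{Sing}\,X^*$, each further dimension of the span should cost one more dimension. Does it?

## Contact schemes on the Veronese surfaces $v_2$ and $v_3$

A smooth quadric tells us little. Its $C_X$ is the graph of the isomorphism $X\to X^*$ that sends a point to its tangent hyperplane, so every $X_H$ is a reduced point and $X^*\langle r\rangle=\emptyset$ for $r\ge1$. Veronese surfaces are richer, and there $X_H$ can be computed.

Let $d\ge2$ and $X=v_d(\mathbb P^2)\subset\mathbb P^n$ with $n=\frac{d(d+3)}2$. It is smooth, irreducible and non-degenerate. Identify $X$ with $\mathbb P^2$, with coordinates $u,v,w$, and linear forms on $\mathbb P^n$ with forms $F$ of degree $d$ in $u,v,w$. In an affine chart with coordinates $x,y$, let $f$ be the dehomogenization of $F$.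

**Lemma 2.** For $H=\{F=0\}$, the contact scheme $X_H$ is locally $\{f=f_x=f_y=0\}\subset\mathbb P^2$. A linear form $G$ on $\mathbb P^n$ vanishes on $X_H$ if and only if its dehomogenization lies locally in the ideal $(f,f_x,f_y)$.

*Proof.* Let $D\subset\mathbb P^2\times(\mathbb P^n)^*$ be the scheme of pairs (point, $[F]$) such that the $1$-jet of $F$ at the point vanishes; in a chart it is given by $f=f_x=f_y=0$. This does not depend on the trivialization: for a unit $\epsilon$, the ideal generated by $\epsilon f$ and its first derivatives equals $(f,f_x,f_y)$. For a fixed point $(x_0,y_0)$ the three equations are linear in the coefficients of $F$, and they are independent, because the polynomials $1$, $x-x_0$, $y-y_0$ have degree at most $d$ and have independent $1$-jets at that point. So $D$ is a projective bundle over $\mathbb P^2$ with fiber $\mathbb P^{n-3}$, hence smooth and irreducible. Its closed points are the pairs where the curve $F=0$ is singular at the point, that is, where the hyperplane $F$ contains the tangent plane of $X$ there. These are exactly the pairs (point of $X$, tangent hyperplane), and $X$ is smooth, so $D$ and $C_X$ have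 the same closed points. Both are reduced, so $D=C_X$ as schemes. Taking the fiber over $[F]$ gives the first claim, and restricting linear forms to $X\cong\mathbb P^2$ gives the second. $\blacksquare$

Take $d=2$, $n=5$. Here $X^*$ is the set of singular conics. For a conic of rank $2$, say $f=xy$, the ideal is $(xy,y,x)=(x,y)$: a reduced point. For a double line, $f=x^2$ gives the ideal $(x)$: the contact scheme is the reduced line. The quadratic forms that vanish on it are the multiples of the line, a $3$-dimensional space, so the span has dimension $5-3=2$. Hence $X^*\langle1\rangle=X^*\langle2\rangle$ is the set of double lines, of dimension $2$, and $X^*\langle r\rangle=\emptyset$ for $r\ge3$. The bound (2) reads $2\le3$ for $r=1$ and $2\le2$ for $r=2$: true, and sharp.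

Take $d=3$, $n=9$, and three distinct concurrent lines. All such triples are projectively equivalent, so take $f=x^3+y^3$. The ideal is $(x^2,y^2)$, and the polynomials of degree at most $3$ in it are spanned by $x^2,y^2,x^3,x^2y,xy^2,y^3$: dimension $6$. So $\dim\langle X_H\rangle=9-6=3$. The family has $2$ parameters for the vertex and $3$ for the lines, so it has dimension $5$. The bound for $r=3$ is $9-3-1=5$. Equality again.

## Differentiating the tangency condition along a family

The sensible first approach is to let $H$ move. Suppose $H$ moves in a family $Z\subset X^*$ with velocity $v$, and a point of contact $z$ moves along with it. The condition that $H$ stays tangent should give $z\cdot v=0$. If so, $X_H$ lies in the linear space orthogonal to $h$ and to all $v$, which has dimension $n-1-\dim Z$, and this is the inequality (2). For closed points the argument is correct.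

**Theorem 3.** For every $X$ and $r$,
$$\dim\{H^\perp\in X^*:\dim\langle(X_H)_{\mathrm{red}}\rangle\ge r\}\le n-r-1.$$

We work in charts $z_i=1$, $h_j=1$. A tangent vector to $(\mathbb P^n)^*$ at $h$ is then a vector $v\in\mathbb C^{n+1}$ with $v_j=0$, and the embedded tangent space $T_{Z,h}$ of a subvariety $Z$ at a smooth point is the projectivization of the span of $h$ and all $v\in T_hZ$. We write $(T_{Z,h})^\perp\subset\mathbb P^n$ for the set of $z$ orthogonal to it; at a smooth point of $Z$ it is linear of dimension $n-1-\dim Z$.

**Step 1: the form $\alpha=\sum_kz_k\,dh_k$ vanishes on every smooth locally closed subvariety of $C_X$.** This makes "$z\cdot v=0$" available at every point of $C_X$, including points over $\mathrm{Sing}\,X^*$.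

At a general smooth point $(z,h)$ of $C_X=C_{X^*}$ we have $h\in X^*_{\mathrm{sm}}$ and, by (3), $T_{X^*,h}\subset z^\perp$. A tangent vector $(\dot z,\dot h)$ to $C_X$ there has $\dot h$ tangent to $X^*$, because $p_2(C_X)=X^*$. So $\alpha(\dot z,\dot h)=z\cdot\dot h=0$.

Let $\pi:\widetilde C\to C_X$ be a resolution of singularities. Then $\pi^*\alpha$ vanishes on a dense open subset of the smooth variety $\widetilde C$, hence everywhere. Now let $S\subset C_X$ be a smooth irreducible locally closed subvariety. As $\pi$ is surjective, some irreducible component $\widetilde S$ of $\pi^{-1}(S)$ dominates $S$. By generic smoothness $\widetilde S_{\mathrm{sm}}\to S$ is submersive at general points. At the image of such a point, every tangent vector $\eta$ to $S$ is $d\pi(\widetilde\eta)$ for some $\widetilde\eta$ tangent to $\widetilde S$, and $\alpha(\eta)=(\pi^*\alpha)(\widetilde\eta)=0$. So $\alpha|_S$ vanishes on a dense subset of $S$, hence on $S$.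

**Step 2: choose the family so that velocities lift.** Let $E_r$ be the set in the theorem, and let $Z$ be an irreducible component of its closure. Then $E_r\cap Z$ is dense in $Z$. Indeed, if $Z_1,Z_2,\dots$ are the finitely many components, then $\overline{E_r}=\bigcup_k\overline{E_r\cap Z_k}$, so the irreducible $Z$ lies in some $\overline{E_r\cap Z_k}\subset Z_k$, which forces $Z_k=Z$.

Decompose the reduced variety $(p_2^{-1}(Z)\cap C_X)_{\mathrm{red}}$ into finitely many smooth irreducible locally closed subvarieties $S_i$. If $S_i\to Z$ is not dominant, discard the closure of its image from $Z$. If it is dominant, generic smoothness gives a dense open subset of $Z_{\mathrm{sm}}$ over which it is submersive. Intersecting, we get a dense open $U\subset Z_{\mathrm{sm}}$ over which every $S_i$ is either empty or submersive.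

**Step 3: conclude.** Let $H^\perp=h\in U$, let $z$ be a closed point of $X_H$ with $(z,h)\in S_i$, and let $v\in T_hZ$. Lift $v$ to a tangent vector $(\dot z,v)$ of $S_i$ at $(z,h)$. By Step 1, $z\cdot v=\alpha(\dot z,v)=0$. Also $z\cdot h=0$. So $(X_H)_{\mathrm{red}}\subset(T_{Z,h})^\perp$, of dimension $n-1-\dim Z$. Since $U\cap E_r\neq\emptyset$, we may take $H^\perp$ in it, and get $r\le n-1-\dim Z$. $\blacksquare$

Where does this stop for the scheme $X_H$? We would need the linear form $z\mapsto z\cdot v$ to vanish on the scheme $X_H$, that is, to lie in $\mathfrak m_{H^\perp}\mathcal O_{C_X,P}$ at each $P$ over $H^\perp$. Step 3 lifts $v$ to one tangent vector at each closed point, and concludes that the value of $z\cdot v$ at that point is $0$. The strata $S_i$ are reduced, and they do not see the nilpotent functions on $X_H$.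

This is a real obstruction, as a quartic shows. On $v_4(\mathbb P^2)$ take $f=x^4+y^4$. By Lemma 2, $X_H$ is given by $(f,f_x,f_y)=(x^3,y^3)$. The forms $x^4+cx^2y^2+y^4$ are again products of four distinct lines through the origin as long as $c\ne\pm2$. So the family of four concurrent lines moves through $f$ with velocity $x^2y^2$. This linear form on $\mathbb P^{14}$ vanishes at the one closed point of $X_H$, as Theorem 3 says it must. But $x^2y^2\notin(x^3,y^3)$: it does not vanish on the scheme.

## Four or more concurrent lines: the inequality fails

For three concurrent lines we had equality. For $d$ concurrent lines the family gains one parameter each time $d$ grows, while the number of linear conditions cut out by the contact scheme turns out to stay $6$.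

**Theorem 4.** Let $d\ge4$, $X=v_d(\mathbb P^2)\subset\mathbb P^n$, $n=\frac{d(d+3)}2$, $r=n-6$. Then $\dim X^*\langle r\rangle\ge d+2$, while $n-r-1=5$. In particular (2) is false, even for smooth $X$: for $v_4(\mathbb P^2)\subset\mathbb P^{14}$ and $r=8$ we have $\dim X^*\langle8\rangle\ge6>5$.

**Step 1: the family.** We count its parameters. Let $Z\subset(\mathbb P^n)^*$ be the set of forms $F$, up to scalar, that are products of $d$ distinct concurrent lines. Such an $F$ is given by its vertex ($2$ parameters) and a squarefree binary form of degree $d$ up to scalar ($d$ parameters). Conversely $F$ determines both, because the vertex is the point common to all the lines. So $\dim Z=d+2$.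

**Step 2: the contact scheme is one fat point.** We reduce the span to algebra in $\mathbb C[x,y]$. Let $F\in Z$, and choose coordinates with the vertex at $(0,0)$ in the chart $w=1$, so that $f(x,y)$ is a squarefree binary form of degree $d$. A point of the curve other than the vertex lies on exactly one of the lines, so the curve is singular only at the vertex, and $X_H$ is supported there. Put $J=(f_x,f_y)$. By Euler's formula $d\,f=xf_x+yf_y\in J$, so $X_H$ is defined by $J$ at the origin.

The forms $f_x,f_y$ are coprime. First, neither is zero: if $f_x=0$, then $f=cy^d$ is not squarefree, and similarly for $f_y$. If a linear form $\ell$ divided both, Euler's formula would give $f=\ell g$. Then $f_x=\ell_xg+\ell g_x$ and $f_y=\ell_yg+\ell g_y$ show that $\ell$ divides $\ell_xg$ and $\ell_yg$. One of the constants $\ell_x,\ell_y$ is nonzero, so $\ell\mid g$ and $\ell^2\mid f$, a contradiction.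

Hence the zero locus of $J$ is the origin alone, and $J$ is a homogeneous ideal primary to $(x,y)$. For a polynomial $g$, membership in $J$ can therefore be tested without localizing: if $ug\in J$ with $u(0)\neq0$, then $u$ is a unit in the local ring $\mathbb C[x,y]/J$, so $g\in J$. And since $J$ is homogeneous, $g\in J$ if and only if each homogeneous component of $g$ lies in $J$.

**Step 3: count the linear forms vanishing on $X_H$.** By Lemma 2 and Step 2 these correspond to the polynomials of degree at most $d$ in $J$. Degree by degree:

- In degrees below $d-1$, $J$ is zero.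
- In degree $d-1$, $J$ is spanned by $f_x,f_y$. These are not proportional, being coprime of positive degree. Dimension $2$.
- In degree $d$, $J$ is spanned by $xf_x,yf_x,xf_y,yf_y$. A linear dependence would read $\ell f_x=\ell'f_y$ with $\ell,\ell'$ linear forms, not both $0$. By coprimality $f_y$ divides $\ell$; as $\deg f_y=d-1\ge2$, this forces $\ell=0$, and then $\ell'=0$. Dimension $4$.

So exactly a $6$-dimensional space of linear forms vanishes on $X_H$, and by (1) $\dim\langle X_H\rangle=n-6$.

**Step 4: compare.** Every $F\in Z$ lies in $X^*\langle n-6\rangle$, and $0\le n-6\le n-1$. So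
$$\dim X^*\langle n-6\rangle\ge d+2>5=n-(n-6)-1\qquad(d\ge4).\ \blacksquare$$

For $f=x^4+y^4$ one can see the span directly: $\mathbb C[x,y]/(x^3,y^3)$ has the basis $x^iy^j$ with $0\le i,j\le2$. All nine of these monomials have degree at most $4$, so the restrictions of linear forms to $X_H$ form a $9$-dimensional space and the span has dimension $8$.

The number $6$ has a geometric meaning. The linear forms found in Step 3 are, after homogenizing, $wF_u,wF_v,uF_u,vF_u,uF_v,vF_v$, where $F_w=0$. Together they span the tangent space at $F$ to the orbit of $F$ under $GL_3$ acting on forms. So the orbit of $F$ in $(\mathbb P^n)^*$ has dimension $5$, and along one orbit (2) is an equality. For $d=3$ the family $Z$ is one orbit. For $d\ge4$ it has dimension $d+2>5$, and the extra directions, in which the cross-ratios of the lines vary, are the ones whose linear forms do not vanish on $X_H$.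

## Vector fields tangent to the dual variety

Along an orbit, each velocity $v$ is the value of a vector field on the whole of $(\mathbb P^n)^*$ that preserves $X^*$. This is the extra information that repairs the first approach for schemes.

**Theorem 5.** Let $Z\subset X^*$ be irreducible and $H^\perp\in Z$ a smooth point of $Z$ such that every $v\in T_{H^\perp}Z$ is the value at $H^\perp$ of a germ of holomorphic vector field on $(\mathbb P^n)^*$ tangent to $X^*$ at its smooth points. Then $\dim\langle X_H\rangle\le n-1-\dim Z$.

**Step 1: a function that vanishes on $C_X$.** Instead of a vector at each point, we use a function near the whole fiber. Work in the chart $h_j=1$. A germ of vector field is a holomorphic map $\xi$ from a neighborhood $V$ of $H^\perp$ to $\{w\in\mathbb C^{n+1}:w_j=0\}$. Given $v\in T_{H^\perp}Z$, take $\xi$ as in the hypothesis with $\xi(H^\perp)=v$, and put $g(z,h)=z\cdot\xi(h)$, which is linear in $z$ and becomes a function in each chart $z_i=1$.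

If $(z,h)\in C_X$ with $h\in X^*_{\mathrm{sm}}\cap V$, then $T_{X^*,h}\subset z^\perp$ by (3) and $\xi(h)$ is tangent to $X^*$, so $g(z,h)=0$. The set $C_X\cap p_2^{-1}(X^*_{\mathrm{sm}})$ is a non-empty Zariski-open subset of the irreducible variety $C_X$, hence dense in it for the classical topology. So the points just treated are dense in the open set $C_X\cap p_2^{-1}(V)$, and by continuity $g$ vanishes at all its points. As $C_X^{\mathrm{an}}$ is reduced, $g=0$ in its structure sheaf.

**Step 2: the linear form of $v$ lies in the ideal of $X_H$.** This is the membership that the pointwise argument could not give. The coefficients of $\xi(h)-v$ vanish at $H^\perp$, so they lie in the ideal generated by $\mathfrak m_{H^\perp}$ in the holomorphic functions near $H^\perp$. In a chart $z_i=1$, on $C_X^{\mathrm{an}}$,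
$$z\cdot v=g-z\cdot(\xi(h)-v)=-z\cdot(\xi(h)-v)\in\mathfrak m_{H^\perp}\mathcal O_{C_X^{\mathrm{an}},P}$$
at every point $P\in C_X$ over $H^\perp$. The ring $\mathcal O_{C_X^{\mathrm{an}},P}$ is faithfully flat over $\mathcal O_{C_X,P}$, so an ideal of the latter is recovered from its extension by intersecting back. Hence $z\cdot v\in\mathfrak m_{H^\perp}\mathcal O_{C_X,P}$ for every such $P$: the linear form $z\mapsto z\cdot v$ vanishes on the scheme $X_H$.

**Step 3: conclude.** The equation of $H$ also vanishes on $X_H$. Together these forms cut out $(T_{Z,H^\perp})^\perp$, so $\langle X_H\rangle\subset(T_{Z,H^\perp})^\perp$, a linear space of dimension $n-1-\dim Z$. $\blacksquare$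

So wherever $\dim\langle X_H\rangle>n-1-\dim Z$ at a smooth point of $Z$, some velocity does not extend to such a vector field. For $f=x^4+y^4$ the direction $x^2y^2$ is one of these: if it extended, Step 2 would give $x^2y^2\in(x^3,y^3)$.

## Hypersurface duals for which $\langle X_H\rangle=H$ along an $(n-2)$-dimensional family

Theorem 4 breaks (2) for special pairs $(n,r)$. Proposition 1 leaves the bound $n-2$ for every $r\ge1$. It cannot be improved.

**Theorem 6.** Let $n\ge2$. For every $X$: $\dim X^*\langle0\rangle\le n-1$, and $\dim X^*\langle r\rangle\le n-2$ for $1\le r\le n-1$. For every $n\ge2$ there is one non-degenerate irreducible $X\subset\mathbb P^n$ with $\dim X^*\langle r\rangle=n-2$ for all $1\le r\le n-1$. Hence (2) holds for all $X\subset\mathbb P^n$ if $r\in\{0,1\}$. For every $n\ge3$ and every $2\le r\le n-1$ it fails for some $X$, and $n-2$ is the optimal universal bound.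

The upper bounds are Proposition 1. For the example, we want an $(n-2)$-dimensional family of $H$ with $\langle X_H\rangle=H$, and it is natural to build it from the dual side. Parametrize a hypersurface in $(\mathbb P^n)^*$ by $h=[1:s_1:\dots:s_{n-2}:x:y]$ with $x=x(t)$ and $y=y(s,t)$, arranged so that $t=0$ is mapped to the points $[1:s:0:0]$, an $(n-2)$-dimensional family. Then $X$ is recovered from the tangent hyperplanes of this hypersurface, through the coefficients in $dy=p\,dx+\sum q_i\,ds_i$.

To show that a linear form does not vanish on $X_H$, it is enough to pull it back along one arc in $C_X$ and to see that the result is not in the pullback of the ideal of $X_H$. That pullback is generated by the series $x$ and $y$ over the ring $B$ of functions on $C_X$ restricted to the arc. So we want $B$ to contain few series of low order: then the multiples of $x$ and $y$ leave many orders free, and the $q_i$ can occupy them.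

**Step 1: the parametrization.** We write down polynomials with these properties. Put $m=n-2$, with coordinates $(s,t)=(s_1,\dots,s_m,t)$ on $\mathbb A^{n-1}$. In this section $x,y$ denote the functions
$$x=t^{2n},\qquad y=t^{3n}+t^{3n+1}+\sum_is_iq_i,\qquad q_i=t^{3n+1+i}\quad(1\le i\le m),$$
and we put
$$p=\frac{\partial_ty}{\partial_tx}=\frac1{2n}\Big(3n\,t^n+(3n+1)t^{n+1}+\sum_i(3n+1+i)s_it^{n+1+i}\Big),\qquad a_0=y-\sum_is_iq_i-xp.$$
All of these are polynomials. Since $\partial_{s_i}y=q_i$ and $x$ depends on $t$ only,
$$dy=p\,dx+\sum_iq_i\,ds_i.\tag{4}$$
Define
$$a(s,t)=[a_0:q_1:\dots:q_m:p:-1]\in\mathbb P^n,\qquad h(s,t)=[1:s_1:\dots:s_m:x:y]\in(\mathbb P^n)^*,$$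
put $\varphi=(a,h)$, and let $X$ be the closure of the image of $a$. It is irreducible of dimension at most $n-1$, so $X\neq\mathbb P^n$.

**Step 2: $X$ is non-degenerate.** A linear form that vanishes on $X$ gives a linear relation among $a_0,q_1,\dots,q_m,p,-1$. At $s=0$ these are polynomials in $t$ of orders $3n$, $3n+1+i$, $n$, $0$ respectively; for $a_0$, the coefficient of $t^{3n}$ is $1-\frac32=-\frac12\ne0$. The orders are distinct, so there is no nontrivial relation.

**Step 3: $\varphi$ lands in $C_X$, and $C_X=\overline{\mathrm{im}\,\varphi}$.** Thus arcs in $\mathbb A^{n-1}$ give arcs in $C_X$. With the displayed lifts,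
$$h\cdot a=a_0+\sum s_iq_i+xp-y=0.$$
From $da_0=dy-\sum s_i\,dq_i-\sum q_i\,ds_i-x\,dp-p\,dx$ and (4),
$$h\cdot da=da_0+\sum s_i\,dq_i+x\,dp=dy-\sum q_i\,ds_i-p\,dx=0.$$
For general $(s,t)$ the point $a(s,t)$ is in $X_{\mathrm{sm}}$ and, by generic smoothness, $T_{X,a(s,t)}$ is spanned by $a$ and its partial derivatives. So $T_{X,a(s,t)}$ lies in the hyperplane $h(s,t)$, that is, $\varphi(s,t)\in C_X$. As $C_X$ is closed, $\overline{\mathrm{im}\,\varphi}\subset C_X$. The map $h$ has finite fibers, because $s$ and $t^{2n}$ are among its coordinates, so $\dim\overline{\mathrm{im}\,\varphi}=n-1=\dim C_X$, and irreducibility of $C_X$ gives equality.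

**Step 4: the arc and the small ring $B$.** We now fix one hyperplane of the family and bound the pullback of the ideal of $X_H$. Fix any $\sigma\in\mathbb C^m$ and let
$$P=\varphi(\sigma,0)=(a^0,H^\perp),\qquad a^0=[0:\dots:0:-1],\qquad H=\Big\{A_0+\sum_i\sigma_iA_i=0\Big\},$$
where $A_0,\dots,A_n$ are the coordinates on $\mathbb P^n$. Let $\mathcal O=\mathcal O_{C_X,P}$. Near $P$ the scheme $X_H$ has ideal
$$I=(s_1-\sigma_1,\dots,s_m-\sigma_m,x,y)\mathcal O,$$
where here $s_i,x,y$ are read as affine coordinates on $(\mathbb P^n)^*$. Pulling back along $t\mapsto\varphi(\sigma,t)$ gives a local homomorphism $\psi:\mathcal O\to\mathbb C[[t]]$. From now on $p,a_0,x,y,q_i$ denote the series at $s=\sigma$, and $B=\psi(\mathcal O)$.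

The maximal ideal $\mathfrak m$ of $\mathcal O$ is generated by the ambient coordinates centered at $P$: the functions $-A_k/A_n$ for $k<n$, and $s_i-\sigma_i$, $x$, $y$. Under $\psi$ they go to $a_0,q_1,\dots,q_m,p$, and $0$, $x$, $y$. The orders in $t$ of $p,x,y,q_i$ are $n$, $2n$, $3n$, $3n+1+i$, and that of $a_0$ is $3n$ (the terms $\sigma_iq_i$ cancel in $a_0$, so the coefficient of $t^{3n}$ is again $-\frac12$). So apart from $p$ all the images have order at least $2n$. Moreover $\psi(\mathfrak m^2)\subset t^{2n}\mathbb C[[t]]$, because $\psi(\mathfrak m)\subset t^n\mathbb C[[t]]$. Every element of $\mathcal O$ is a constant, plus a linear combination of the coordinates with constant coefficients, plus an element of $\mathfrak m^2$. Hence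
$$B\subset\mathbb C+\mathbb Cp+t^{2n}\mathbb C[[t]].\tag{5}$$
Since $\psi(s_i-\sigma_i)=0$, $\psi(I)\subset xB+yB$. Multiplying (5) by $x$, of order $2n$, and by $y$, of order $3n$, and noting that $yp$ has order $4n$, we get
$$\psi(I)\subset\mathbb Cx+\mathbb Cxp+\mathbb Cy+t^{4n}\mathbb C[[t]].\tag{6}$$

As a check by hand, take $n=3$ and $\sigma=0$. Then $x=t^6$, $y=t^9+t^{10}$, $q_1=t^{11}$, $p=\frac32t^3+\frac53t^4$, and modulo $t^{12}$ the ideal pulls back into the span of $t^6$, $\frac32t^9+\frac53t^{10}$ and $t^9+t^{10}$. The order $11$ is missing, so $q_1$ is not in $\psi(I)$: the coordinate $A_1$ does not vanish on $X_H$.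

**Step 5: only the equation of $H$ vanishes on $X_H$.** Suppose that $\lambda_0A_0+\sum\lambda_iA_i+\mu A_{n-1}+\nu A_n$ vanishes on $X_H$. Divide by $-A_n$, apply $\psi$, and use (6): there are $c_0,c_1,e\in\mathbb C$ with
$$\lambda_0a_0+\sum_i\lambda_iq_i+\mu p-\nu\equiv c_0x+c_1xp+ey\pmod{t^{4n}}.\tag{7}$$
The coefficient of $t^0$ gives $\nu=0$. In order $t^n$ only $p$ contributes, with coefficient $\frac32$, so $\mu=0$. Now the left side has order at least $3n$, while $xp$ and $y$ have order $3n$; so the coefficient of $t^{2n}$ gives $c_0=0$. Substituting $a_0=y-\sum\sigma_iq_i-xp$ in (7),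
$$(\lambda_0-e)\,y-(\lambda_0+c_1)\,xp+\sum_i(\lambda_i-\lambda_0\sigma_i)q_i\equiv0\pmod{t^{4n}}.\tag{8}$$
The exponents $3n$ and $3n+1$ are below $4n$, because $n\ge2$. The pair of coefficients of $(t^{3n},t^{3n+1})$ is $(1,1)$ in $y$, $\left(\frac32,\frac{3n+1}{2n}\right)$ in $xp$, and $(0,0)$ in every $q_i$. The determinant of the first two pairs is
$$\frac{3n+1}{2n}-\frac32=\frac1{2n}\neq0,$$
so $\lambda_0-e=0$ and $\lambda_0+c_1=0$. What is left of (8) is
$$\sum_i(\lambda_i-\lambda_0\sigma_i)\,t^{3n+1+i}\equiv0\pmod{t^{4n}}.$$
For $1\le i\le m=n-2$ the exponents are distinct and at most $4n-1$, so $\lambda_i=\lambda_0\sigma_i$ for all $i$. The form is $\lambda_0\big(A_0+\sum\sigma_iA_i\big)$, a multiple of the equation of $H$. That equation does vanish on $X_H$, because $X_H\subset H$. By (1), $\langle X_H\rangle=H$, of dimension $n-1$.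

**Step 6: conclude.** Step 5 holds for every $\sigma\in\mathbb C^{n-2}$, and the points $H^\perp=[1:\sigma:0:0]$ are distinct. So $\dim X^*\langle n-1\rangle\ge n-2$. For $1\le r\le n-1$ we have $X^*\langle n-1\rangle\subset X^*\langle r\rangle$, and Proposition 1 gives $\dim X^*\langle r\rangle\le n-2$. Hence $\dim X^*\langle r\rangle=n-2$ for all $1\le r\le n-1$. For $r\ge2$ this exceeds $n-r-1$, so (2) fails, and the bound $n-2$ is attained. $\blacksquare$

For $n=3$ the data are $x=t^6$, $y=t^9+t^{10}+st^{11}$; then $X\subset\mathbb P^3$ is a surface and $\dim X^*\langle2\rangle=1$, while (2) would give $0$. In fact $X$ is a ruled surface for every $n\ge3$: since $a_0=t^{3n}+t^{3n+1}-t^{2n}p$, the point $a$ depends only on $t$ and $p$, these two are independent functions of $(s,t)$, and for fixed $t$ the point moves on a line as $p$ varies.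

The term $t^{3n+1}$ in $y$ serves the determinant in Step 5, and it matters for $\sigma\ne0$. Suppose we dropped it, and write $c=\lambda_0+c_1$. Then the coefficient of $t^{3n}$ in (8) gives only $\lambda_0-e=\frac32c$, and the coefficient of $t^{3n+1+i}$ becomes
$$\Big(\frac32-\frac{3n+1+i}{2n}\Big)c\,\sigma_i+\lambda_i-\lambda_0\sigma_i=0,\qquad\text{that is,}\qquad\lambda_i=\lambda_0\sigma_i+\frac{(1+i)\,c\,\sigma_i}{2n}.$$
At $\sigma=0$ this still forces all $\lambda_i=0$. For $\sigma\neq0$ the parameter $c$ stays free, and the comparison no longer shows that the form is a multiple of the equation of $H$.
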